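# When is $\mathrm{Pic}^\circ(X/S)$ a quasi-projective scheme?

## 1. A plausible yes, and four small families

Let $g:X\to S$ be a flat projective family. The groups $\mathrm{Pic}^\circ(X_s)$ of the fibers are quasi-projective. Do they fit together into a quasi-projective family over $S$? The first guess is yes, at least if $X$ has mild singularities, so that the groups $\mathrm{Pic}^\circ(X_s)$ all have the same dimension and form a smooth family. We make this precise and test it.

**Set-up.** We work with varieties over a field of characteristic $0$. The morphism $g:X\to S$ is a flat, projective morphism of varieties, and $X$ has rational singularities. We assume neither $g_*\mathcal O_X=\mathcal O_S$ nor that the fibers are connected.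

**Rational singularities.** For a resolution $r:X'\to X$ one requires $r_*\mathcal O_{X'}=\mathcal O_X$ and $R^ir_*\mathcal O_{X'}=0$ for $i>0$. Smooth varieties and the cone $xy=z^2$ (a quotient of $\mathbb A^2$ by $\pm1$) qualify. The cone over a smooth plane cubic $E$ does not, since $R^1r_*\mathcal O$ surjects onto $H^1(E,\mathcal O_E)\ne0$ for the blow-up of the vertex. Besides the results (K1)–(K4) below, we use only that $X$ is normal and Cohen–Macaulay (CM).

**The Picard functor.** $\mathrm{Pic}(X/S)$ is the étale (equivalently here, fppf) sheafification of $T\mapsto\mathrm{Pic}(X\times_ST)/\mathrm{Pic}(T)$, that is, $R^1g_*\mathbb G_m$. The open subgroup $G:=\mathrm{Pic}^\circ(X/S)\subset\mathrm{Pic}(X/S)$ has as fiber over $s$ the identity component $\mathrm{Pic}^\circ(X_s)$ of the Picard scheme of $X_s$. We write $f:G\to S$, $e$ for the unit section, and the group law multiplicatively. For $X=B\times S$ with $B$ an elliptic curve, $G=\mathrm{Pic}^\circ(B)\times S$.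

**Known results.** The following may be used.

- (K1) $R^ig_*\mathcal O_X$ and $R^ig_*\omega_{X/S}$ are locally free and commute with base change.
- (K2) $Rg_*\mathcal O_X\simeq\bigoplus_iR^ig_*\mathcal O_X[-i]$ and $Rg_*\omega_{X/S}\simeq\bigoplus_i R^ig_*\omega_{X/S}[-i]$.
- (K3) $R^ig_*\omega_X\cong\omega_S\otimes R^ig_*\omega_{X/S}$.
- (K4) $G$ is an algebraic space, and $G\to S$ is a smooth group object commuting with all base changes.

The question, left open in J. Kollár and S. J. Kovács, "Higher direct images of dualizing sheaves III" (arXiv:2508.16507, 2025), is: *is $G$ a scheme, and is $G\to S$ quasi-projective?* Quasi-projective is meant in the sense of EGA II: of finite type, with an invertible sheaf that is ample relative to $S$. In particular such a morphism is separated.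

**Four tests.**

1. *Relative dimension $0$.* The fibers are finite, so all groups $\mathrm{Pic}^\circ(X_s)$ are trivial. Then $f$ is étale, its section $e$ is an open immersion, and it is surjective, so $G=S$. Yes.
2. *A constant family* $B\times S$: $G=\mathrm{Pic}^\circ(B)\times S$. Yes.
3. *Plane cubics* $y^2z=x^3+x^2z+tz^3$ over $S=\mathbb A^1_t$. All fibers are integral curves of arithmetic genus $1$, and $X$ is smooth: $\partial_t$ gives $z^3\neq0$ where $z\ne0$, and at $[0:1:0]$ the equation has linear term $z$. With $O=[0:1:0]$, the map $P\mapsto\mathcal O(P-O)$ identifies the smooth locus of $g$ with $G$: a line bundle of degree $1$ on an integral curve of arithmetic genus $1$ has $h^0=1$, $h^1=0$, and its section vanishes at one smooth point. So $G$ is open in $X$. Yes, though $G$ is not proper: its fiber at the nodal cubic $t=0$ is $\mathbb G_m$.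
4. *A reducible fiber.* Blow up a point of $\mathbb P^1\times\mathbb A^1$ over $0$. The fiber over $0$ is $E\cup E'$, with $E$ exceptional. The bundle $\mathcal O(E)$ is trivial over $\mathbb A^1\setminus0$, but it has degrees $-1$ on $E$ and $1$ on $E'$. So the whole Picard functor is not separated. But $\mathcal O(E)|_{X_0}\notin\mathrm{Pic}^\circ(X_0)$, and $G$ is trivial since $H^1(X_s,\mathcal O)=0$ for all $s$. Yes again.

Test 4 suggests that the danger is non-separatedness, and that passing to $\mathrm{Pic}^\circ$ may cure it by fixing the degrees. We pursue this with three general facts. "s.h." means strictly henselian, and algebraic spaces are quasi-separated. All fields have characteristic $0$, so reduced means geometrically reduced.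

**Finite type.** $G$ is of finite type over $S$. Work locally on $S$, and let $U\subset G$ be a quasi-compact open containing $e(S)$. Each $G_t$ is a connected smooth group, hence geometrically irreducible, so $U_tU_t=G_t$. Hence $U\times_SU\to G$ is surjective.

**(F1) Degrees.** If $y\in\mathrm{Pic}^\circ(X_t)$ is a geometric point, then $y$ has degree $0$ on every irreducible curve in $X_t$, and $\chi(P\otimes y)=\chi(P)$ for every coherent sheaf $P$ on $X_t$. Indeed these numbers are locally constant on the connected group $\mathrm{Pic}^\circ(X_t)$.

**(F2) Lifting points.** Let $T\to S$ be the spectrum of a s.h. local ring with algebraically closed residue field $\kappa$ and closed point $o$. Then $G(T)\to G_o(\kappa)$ is surjective: lift the point to an étale chart of $G_T$, which is smooth over $T$, and apply Hensel's lemma.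

**(F3) Separatedness.** $f$ is separated iff for every complete discrete valuation ring (DVR) $R$ over $S$ with algebraically closed residue field and fraction field $K$, and every $\sigma\in G(R)$, $\sigma_K=e$ implies $\sigma=e$. This is the valuative criterion over a noetherian base; every DVR is dominated by one of this kind. Two sections that agree over $K$ are compared by taking their quotient in the group.

## 2. Divisors supported in a fiber: the separatedness argument and its obstruction

The sensible attempt goes as follows. Let $\dim S=1$, let $R$ be the s.h. local ring of $S$ at a closed point, $K$ its fraction field, and $\sigma\in G(R)$ with $\sigma_K=e$. A line bundle representing $\sigma$ is trivial on $X_K$, so it is $\mathcal O(D)$ with $D$ supported on the closed fiber. By (F1), $D$ has degree $0$ on all curves in the fiber. What can $D$ be?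

**Multiplicities.** Let $R$ be a s.h. DVR with algebraically closed residue field $\kappa$, and let $Y\to\operatorname{Spec}R$ be flat and projective with $Y$ normal and connected. Put $K=\mathrm{Frac}\,R$ and $Y_0=Y\otimes_R\kappa$. Then $R_Y:=H^0(Y,\mathcal O_Y)$ is a normal domain, finite over $R$, and local because $R$ is henselian. So it is a DVR. Let $\pi_Y$ be a uniformizer and write
$$\operatorname{div}_Y(\pi_Y)=m_YF_Y,\tag{1}$$
where $F_Y$ is an effective Weil divisor whose multiplicities have gcd $1$. A uniformizer of $R$ is a unit times a power of $\pi_Y$, so $\operatorname{div}(\pi_Y)$ contains every component of $Y_0$. Also $Y_0$ is connected, by Stein factorization.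

Example: for $Y=\operatorname{Spec}R'$ with $R'$ a ramified extension DVR of $R$, $R_Y=R'$ and $m_Y=1$. Ramification of $R_Y$ over $R$ does not count as multiplicity.

**Lemma 1.** Let $Y$ be as above.

- (i) Let $D$ be a Cartier divisor on $Y$ supported on $Y_0$ that has degree $0$ on every irreducible curve in $Y_0$. Then $D=aF_Y$ with $a\in\mathbb Z$.
- (ii) The divisor $aF_Y$ is principal iff $m_Y\mid a$.

*Proof.* (i) If the relative dimension is $0$, then $Y=\operatorname{Spec}R_Y$ and the claim is clear. Otherwise let $q\in\mathbb Q$ be maximal with $D':=D-q\operatorname{div}(\pi_Y)\ge0$. Then $D'$ misses some component of $Y_0$. Suppose $D'\neq0$. Since $Y_0$ is connected, some component $\Phi\not\subset\operatorname{Supp}D'$ meets $\operatorname{Supp}D'$. Choose an irreducible curve $\Gamma\subset\Phi$ through a point of $\operatorname{Supp}D'$ and a point outside it. For suitable $n>0$ the divisor $nD'=nD-nq\operatorname{div}(\pi_Y)$ is Cartier, and it is effective because $Y$ is normal. So $nD'\cdot\Gamma>0$. But $D$ has degree $0$ on $\Gamma$ and $\operatorname{div}(\pi_Y)$ is principal, so $nD'\cdot\Gamma=0$, a contradiction.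 Hence $D=qm_YF_Y$, and $qm_Y\in\mathbb Z$ because the multiplicities of $F_Y$ have gcd $1$.

(ii) If $aF_Y=\operatorname{div}(u)$, then $u$ is a unit on $Y_K$, so $u\in H^0(Y_K,\mathcal O)^*=\mathrm{Frac}(R_Y)^*$. Thus $\operatorname{div}(u)$ is an integral multiple of $\operatorname{div}(\pi_Y)=m_YF_Y$. The converse is clear. $\square$

So if $m_Y=1$ for all components, the attempt succeeds for these $R$: $D$ is principal. It stops exactly at $m_Y>1$: then $F_Y$ is not principal although $m_YF_Y$ is. Suppose $Y$ is a regular surface. Then $\mathcal O(F_Y)$ has degree $0$ on every component of $Y_0$, and on a proper curve over an algebraically closed field this means that it lies in $\mathrm{Pic}^\circ(Y_0)$. So nothing excludes $D=F_Y$, and a multiple fiber on a regular surface should destroy separatedness. Here is one in the simplest form.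

## 3. Total space of a $2$-torsion bundle over an elliptic curve

We want failure of separatedness to imply failure to be a scheme. The reason is the next lemma (cf. SGA 3, VI$_B$, 5.5).

**Lemma 2.** Let $G\to S$ be a smooth group *scheme* with connected fibers, $S$ noetherian. Then $G\to S$ is separated.

*Proof.* Let $R$ be as in (F3), with residue field $\kappa$, and let $\sigma\in G(R)$ with $\sigma_K=e$. Since $G$ is a scheme, there is an affine open $U\subset G_R$ meeting the special fiber $G_0$, which is irreducible. So $U_0\cap U_0\sigma_0^{-1}\ne\emptyset$, and there is $x_0\in U_0(\kappa)$ with $x_0\sigma_0\in U_0$. By smoothness $x_0$ lifts to $x\in G(R)$. Both $x$ and $x\sigma$ map the closed point into $U$, hence all of $\operatorname{Spec}R$ into $U$. They agree over $K$, and $U$ is affine, so $x=x\sigma$ and $\sigma=e$. $\square$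

**Theorem 1.** Let $k$ be any field of characteristic $0$. There is a flat projective $g:X\to S=\mathbb A^1_k$ with $X$ a smooth surface and all fibers geometrically connected, such that $\mathrm{Pic}^\circ(X/S)\to S$ is not separated. Hence $\mathrm{Pic}^\circ(X/S)$ is not quasi-projective over $S$, and it is not a scheme.

**Step 1: construction.** Let $B$ be the elliptic curve $y^2=x^3-x$ and $M=\mathcal O_B((0,0)-\infty)$. Since $\operatorname{div}(x)=2(0,0)-2\infty$, we have $M^2\cong\mathcal O_B$. Since two distinct points on a curve of genus $1$ are not linearly equivalent, $M$ has exact order $2$, also over $\bar k$ and over larger fields. Fix $\varphi:\mathcal O_B\cong M^2$. Let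
$$p:X=\operatorname{Spec}_B\bigoplus_{n\ge0}M^{-n}\to B$$
be the total space of $M$, and let $\tau\in H^0(X,p^*M)$ be the tautological section. Its zero scheme is the zero section $F\cong B$. Put $g:=\varphi^{-1}(\tau^2)\in H^0(X,\mathcal O_X)$, viewed as a morphism $g:X\to\mathbb A^1$.

**Step 2: the hypotheses hold.** Where $M$ has a generator $\epsilon$ with $\varphi(1)=v\epsilon^2$, $v$ a unit, write $\tau=z\epsilon$. Then locally $X=\operatorname{Spec}\mathcal O_B[z]$, and $\tau^2=z^2\epsilon^2=z^2v^{-1}\varphi(1)$, i.e. $z^2=vg$. So $(g,p):X\to S\times B$ is finite and flat of degree $2$, and hence $g$ is flat and projective. $X$ is a smooth integral surface. The fiber $X_0$ is given by $z^2=0$, so it is the double structure $2F$, homeomorphic to $B$. For $s\neq0$, $X_s$ is the étale double cover $z^2=vs$ attached to $M$. Over an algebraic closure its functions are $H^0(\mathcal O_B)\oplus H^0(M^{-1})$, and $H^0(M^{-1})=0$ because $M$ is non-trivial of degree $0$. So $X_s$ is geometrically connected. Moreover $g_*\mathcal O_X=\mathcal O_S$, since $\bigoplus_nH^0(B,M^{-n})=k[g]$.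

**Step 3: a section that is trivial except at $0$.** Let $\sigma:S\to\mathrm{Pic}(X/S)$ be the class of $L=p^*M$.

- Over $S\setminus0$ the section $\tau$ of $L$ vanishes nowhere, since $F\subset X_0$. So $\sigma=e$ there.
- Over $0$, $L|_{X_0}=p_0^*M$ with $p_0=p|_{X_0}$. The homomorphism $p_0^*:\mathrm{Pic}_B\to\mathrm{Pic}_{X_0}$ maps the connected group $\mathrm{Pic}^\circ(B)\ni M$ into $\mathrm{Pic}^\circ(X_0)$. So $\sigma(0)\in\mathrm{Pic}^\circ(X_0)$.
- $\sigma(0)\ne e(0)$, because the restriction of $p_0^*M$ to $F\cong B$ is $M$, non-trivial over $\bar k$.

**Step 4: conclusion.** Since $G$ is open in $\mathrm{Pic}(X/S)$, $\sigma$ is a section of $G$. If $G$ were separated, the locus $\{\sigma=e\}$ would be a closed subscheme of the reduced scheme $S$ containing $S\setminus0$, hence all of $S$. This contradicts $\sigma(0)\ne e(0)$. So $G\to S$ is not separated, hence not quasi-projective. By (K4) its fibers are connected and it is smooth, so by Lemma 2 it is not a scheme. $\square$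

The question is thus answered in the negative, even for $X$ smooth, $S$ a smooth curve, $g_*\mathcal O_X=\mathcal O_S$ and geometrically connected fibers.

**Remark (what $G$ looks like).** Pullback gives a homomorphism $\mathrm{Pic}^\circ(B)\times S\to G$. Over $0$ it is an isomorphism: restriction to $F$ splits it, and $h^1(\mathcal O_{X_0})=h^1(\mathcal O_B)+h^1(M^{-1})=1$ by the sequence $0\to M^{-1}\to\mathcal O_{X_0}\to\mathcal O_B\to0$ (note $h^0(M^{-1})=h^1(M^{-1})=0$). Over $s\ne0$ its geometric kernel is $\{\mathcal O,M\}$. Indeed, let $p_s=p|_{X_s}$. If $p_s^*Q$ is trivial, then pushing forward gives $Q\oplus QM^{-1}\cong\mathcal O\oplus M^{-1}$, so $Q$ or $QM^{-1}$, of degree $0$, has a section. All groups have dimension $1$, so the homomorphism is étale on fibers and surjective. Both sides are flat over $S$, so it is étale. Hence $G$ is the quotient of $\mathrm{Pic}^\circ(B)\times S$ by a group whose points are $\{\mathcal O\}\times S$ and $\{M\}\times(S\setminus0)$. The missing point $(M,0)$ is the non-separatedness.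

## 4. Reduced fibers: statement and a test for ampleness

Fibers like $2F$ are non-reduced. When all fibers are reduced the guess is right, for every $S$.

**Theorem 2.** In the situation of Section 1, assume all fibers of $g$ are reduced. Then $\mathrm{Pic}^\circ(X/S)$ is a scheme and $\mathrm{Pic}^\circ(X/S)\to S$ is quasi-projective. If moreover $g_*\mathcal O_X=\mathcal O_S$, the sheaf $N$ defined in (2) below is $S$-ample.

Vertical divisors do not prove this. The valuative criterion uses arbitrary DVRs over $S$, and $X_R$ need not be normal. For $X=\{xy=tz^2\}\subset\mathbb P^2\times\mathbb A^2_{t,u}$, which is smooth (in the chart $z=1$ it is $xy=t$, in the chart $x=1$ it is $y=tz^2$, and similarly for $y=1$), restriction to the line $t=0$ gives $\{xy=0\}$ times a line. Instead we produce many sections of one line bundle $N$ on $G$, with zero sets that we control. These sections give separatedness first and ampleness afterwards. The following lemma says what the sections must do. It only asks for maps to projective space with isolated fibers.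

**Lemma 3.** Let $S$ be affine noetherian, $f:G\to S$ a separated algebraic space of finite type, $M$ a line bundle on $G$. Suppose that for every $t\in S$, with $T=\operatorname{Spec}\mathcal O^{sh}_{S,\bar t}$, closed point $o$ and residue field $\kappa$, and every $x\in G_o(\kappa)$, there are $n\ge1$ and a finite subset of $H^0(G_T,M^n)$ with no common zero at $x$, such that $x$ is isolated in the fiber, inside $G_o$, of the induced rational map to $\mathbb P^m_\kappa$. Then $G$ is a scheme and $M$ is $S$-ample.

*Proof.* For a finite $V\subset H^0(G,M^n)$ let $U_V\subset G$ be the open set of points that are not common zeros of $V$ and at which $\varphi_V:G\setminus Bs(V)\to\mathbb P^m_S$ is quasi-finite.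

**Step 1: the $U_V$ cover $G$.** Let $x\in G_o(\kappa)$. Since $T\to S$ is flat, $H^0(G_T,M^n)=H^0(G,M^n)\otimes\mathcal O(T)$. So the sections given at $x$ are $\mathcal O(T)$-linear combinations of a finite $V\subset H^0(G,M^n)$. Then $V$ has no common zero at $x$. On $G_o$ near $x$ the given map is $\varphi_V$ followed by a linear projection, so the fiber of $\varphi_V$ through $x$ lies in the given fiber and $x$ is isolated in it. Hence the image of $x$ in $G$ lies in $U_V$. The complement of the union of all $U_V$ meets each $G_t$ in a closed set without geometric points over $\kappa$, so it is empty.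

**Step 2: one $V$ suffices.** For $V\subset H^0(M^n)$ and $V'\subset H^0(M^{n'})$ let $V''\subset H^0(M^{nn'})$ consist of the monomials of degree $n'$ in $V$ and of degree $n$ in $V'$. Near a point of $U_V$, $\varphi_{V''}$ followed by a linear projection is a Veronese map composed with $\varphi_V$, so $\varphi_{V''}$ is quasi-finite there. Hence $U_{V''}\supset U_V\cup U_{V'}$. As $G$ is quasi-compact, $U_V=G$ for some $V$.

**Step 3: Zariski's Main Theorem.** Now $\varphi_V:G\to\mathbb P^m_S$ is quasi-finite, separated and of finite type. By Zariski's Main Theorem for algebraic spaces (Laumon–Moret-Bailly, Thm. 16.5), $G$ is open in an algebraic space $\bar G$ finite over $\mathbb P^m_S$. Then $\bar G$ is a scheme, so $G$ is one. $M^n=\varphi_V^*\mathcal O(1)$ is the restriction of an ample sheaf on $\bar G$ to a quasi-compact open. So $M$ is ample. $\square$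

## 5. Reduction to $g_*\mathcal O_X=\mathcal O_S$, and the line bundle $N$

**Step 1: reduction to connected fibers.** Put $S'=\operatorname{Spec}g_*\mathcal O_X$, with $\pi:S'\to S$. By (K1), $\pi$ is finite, flat and compatible with base change. Its geometric fibers $\operatorname{Spec}H^0(X_{\bar s},\mathcal O)$ are reduced because $X_{\bar s}$ is. So $\pi$ is finite étale, of constant degree $n$ since $S$ is connected. Let $h:X\to S'$ be the induced morphism. It is projective; it is flat because $X\to X\times_SS'$ is an open immersion and $X\times_SS'\to S'$ is flat; its geometric fibers are connected components of the $X_{\bar s}$, hence reduced; and $h_*\mathcal O_X=\mathcal O_{S'}$. Moreover $S'$ is reduced, as $\pi$ is étale, and irreducible, as $X$ is irreducible and $h$ is surjective. So the set-up and (K1)–(K4) apply to $h$.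

Recall the *Weil restriction* $\pi_*G'$ of $G'\to S'$: $(\pi_*G')(T)=G'(T\times_SS')$. If $S'$ is a disjoint union of $n$ copies of $S$, it is the product of the $n$ restrictions of $G'$. Since $\pi$ is finite, $R^1g_*\mathbb G_m=\pi_*R^1h_*\mathbb G_m$ in the étale topology. Comparing identity components after an étale base change splitting $S'$, we get $G=\pi_*G'$ with $G'=\mathrm{Pic}^\circ(X/S')$.

Suppose $G'$ is a scheme with an $S'$-ample $N'$. Let $q:G\times_SS'\to G$ be the projection, $ev:G\times_SS'\to G'$ the evaluation, and $N_G:=\mathrm{Nm}_q(ev^*N')$, the norm. (For the trivial cover by $n$ copies, the norm of $(N_1,\dots,N_n)$ is $N_1\otimes\dots\otimes N_n$.) Over an étale cover $S_1\to S$ splitting $S'$, $G_{S_1}=\prod_{i=1}^nG'_i$ is a product of $S_1$-schemes carrying relatively ample sheaves $N'_i$, and $N_G$ is the external product $\boxtimes N'_i$. So it is $S_1$-ample. By descent of schemes with a relatively ample sheaf (SGA 1, VIII.7.8), $G$ is a scheme and $N_G$ is $S$-ample.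

*From now on, until the end of Section 9, $g_*\mathcal O_X=\mathcal O_S$*, and this holds universally by (K1).

**Step 2: uniform vanishing on the fibers.** $X$ is CM and $g$ is flat, so the fibers are CM. They have pure dimension $d=\dim X-\dim S$. If $d=0$, then $X=S$, $G=S$, and with $N:=\mathcal O_S$ there is nothing to prove. Let $d\geq1$, and let $H$ be $g$-ample. Let $\tilde G\to G$ be an étale surjection from a scheme of finite type over $S$ such that a universal line bundle $\tilde L$ exists on $X\times_S\tilde G$. The relative dualizing sheaf $\omega_{X/S}$ is $S$-flat and compatible with base change (Conrad, *Grothendieck Duality and Base Change*, Thm. 3.6.1). Relative Serre vanishing for $\tilde L^{-1}\otimes\omega_{X/S}$ over $\tilde G$ gives $a$ with $H^i(X_t,y^{-1}\otimes\omega_{X_t}\otimes H^m)=0$ for $i>0$, $m\ge a$ and all geometric points $y$ of $G$, over $t$. By Serre duality on the CM fibers,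
$$H^i(X_t,y\otimes H^{-m})=0\quad\text{for all } i<d,\ m\ge a\text{ and all geometric points }y\text{ of }G.\tag{$\beta$}$$
Enlarging $a\ge1$, we also assume that $H^a$ is very ample on all geometric fibers and $H^i(X_t,H^a)=0$ for $i>0$.

**Step 3: a determinant that descends to $G$.** Write $\lambda=\det R\mathrm{pr}_{2*}$ (Knudsen–Mumford). If $R\mathrm{pr}_{2*}\mathcal F$ is locally a complex $K^0\to K^1$ of finite free modules, then $\lambda(\mathcal F)=\det K^0\otimes(\det K^1)^{-1}$. It is multiplicative in exact sequences. For a line bundle $P$ on $X$ put
$$\Lambda_X(P)=\lambda(P\otimes L)\otimes\lambda(P\otimes L^{-1}),\qquad L\text{ a local universal bundle.}$$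
Replacing $L$ by $L\otimes\mathrm{pr}_2^*Q$ changes this by $Q^{\chi(P\otimes L)-\chi(P\otimes L^{-1})}$, and the exponent is $0$ by (F1). Two universal bundles are locally isomorphic. Isomorphisms differ by units, which come from the base because $g_*\mathcal O_X=\mathcal O_S$ universally. A unit $u$ acts by $u^{\chi(P\otimes L)}u^{-\chi(P\otimes L^{-1})}=1$. So the local $\Lambda_X(P)$ glue to a line bundle on $G$. This is the reason for using $L$ and $L^{-1}$ together. Put
$$N:=\bigotimes_{j=0}^{d-1}\Lambda_X(H^{-ja})^{\otimes(-1)^{j+1}\binom{d-1}{j}}.\tag{2}$$
For $d=1$ this is $N=\Lambda_X(\mathcal O_X)^{-1}$. Ampleness of $N$ is local on $S$, but $N$ lives over all of $S$.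

## 6. Cutting the fibers down to a reduced curve

**Definition.** A *test base* is $T\to S$ with $T$ the spectrum of a noetherian s.h. local ring with algebraically closed residue field $\kappa$; its closed point is $o$. Examples: $\operatorname{Spec}\mathcal O^{sh}_{S,\bar t}$, and $\operatorname{Spec}R$ for $R$ as in (F3).

**Step 1: a flat family of curves.** We replace $X_T$ by a family of curves that still detects triviality of line bundles. Choose $d-1$ general sections of $H^a|_{X_o}$ and lift them to $X_T$, which is possible since $H^1(X_o,H^a)=0$. Let $C_T\subset X_T$ be their common zero scheme. On the CM scheme $X_o$ they form a regular sequence. By EGA IV 11.3.8, $C_T$ is $T$-flat along $C_o$, and the Koszul complex with terms $(H^{-ja})^{\binom{d-1}{j}}$ resolves $\mathcal O_{C_T}$ there. Since $X_T$ is proper over the local scheme $T$, this holds everywhere, and it persists after base change.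

**Step 2: $C_o$ is a reduced curve.** $C_o$ is CM of pure dimension $1$. By Bertini it is smooth on the smooth locus of $X_o$. Since $X_o$ is reduced, the complement of that locus has dimension $\le d-1$, so it meets $C_o$ in dimension $\leq0$. Thus $C_o$ is generically reduced and CM, hence reduced. *This is where reducedness of the fibers enters a second time, after Step 1 of Section 5.*

**Step 3: $C_o$ detects triviality.** Let $y\in G_o(\kappa)$. The ideal $I_{C_o}$ is resolved by the Koszul terms with $1\leq j\le d-1$. So $H^i(X_o,I_{C_o}\otimes y)=0$ as soon as $H^{i+j-1}(X_o,y\otimes H^{-ja})=0$ for these $j$. For $i\le1$ we have $i+j-1\leq d-1$, so $(\beta)$ applies. Taking $i=0,1$,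
$$H^0(X_o,y)\cong H^0(C_o,y|_{C_o})\qquad(y\in G_o(\kappa)).\tag{3}$$
In particular $H^0(C_o,\mathcal O)=\kappa$, so $C_o$ is connected. Moreover,
$$y|_{C_o}\cong\mathcal O\ \Longrightarrow\ y\cong\mathcal O.\tag{4}$$
Indeed, lift a trivializing section and its inverse by (3) to $u\in H^0(X_o,y)$ and $u'\in H^0(X_o,y^{-1})$. Then $uu'\in H^0(X_o,\mathcal O)=\kappa$ is non-zero, so $u$ vanishes nowhere.

**Step 4: a universal bundle over $T$.** $C_T\to T$ is smooth at the smooth points of $C_o$, so it has sections through them, and $X_T\to T$ has a section. Line bundles rigidified along it have no non-trivial automorphisms, as $g_*\mathcal O_X=\mathcal O_S$ universally. So local universal bundles glue to a Poincaré bundle $\mathcal L$ on $X_T\times_TG_T$. By (F2), every $x\in G_o(\kappa)$ lifts to $G(T)$, i.e. to a line bundle $\mathfrak x$ on $X_T$. Put $\mathcal O(1)=H|_{C_T}$.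

## 7. Determinant sections

For a line bundle $A$ on $C_T$ let $\Lambda_C(A)=\lambda(A\otimes\mathcal L|_C)\otimes\lambda(A\otimes\mathcal L^{-1}|_C)$, a line bundle on $G_T$. The next lemma says that all these are the same bundle, so that their sections can be compared.

**Lemma 4.** $\Lambda_C(A)\cong N_T^{-1}$ for every line bundle $A$ on $C_T$.

*Proof.* For $A=\mathcal O$, apply $\lambda$ to the Koszul resolution and compare with (2). Next let $p:T\to C_T$ be a section in the smooth locus. The sequence $0\to A\to A(p)\to p_*p^*A(p)\to0$ and $p^*A(p)\cong\mathcal O_T$ give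
$$\lambda(A(p)\otimes\mathcal L^{\pm1})\cong\lambda(A\otimes\mathcal L^{\pm1})\otimes p^*\mathcal L^{\pm1}.$$
Multiplying the two signs, $\Lambda_C(A(p))\cong\Lambda_C(A)$. Finally let $A$ be arbitrary and $n\gg0$. A general section of $A(n)|_{C_o}$ has reduced zero scheme contained in the smooth locus. Since $H^1(C_o,A(n))=0$, it lifts to $C_T$. The zero scheme of the lift is flat over $T$, since the section is a non-zero-divisor on $C_o$. It is finite, and it is étale because its closed fiber is reduced. As $T$ is s.h., it is a disjoint union of sections, so $A(n)\cong\mathcal O(\sum p_i)$. Likewise $\mathcal O(n)\cong\mathcal O(\sum q_j)$, so $A(n)\cong A(\sum q_j)$. Hence $\Lambda_C(\mathcal O)\cong\Lambda_C(A(n))\cong\Lambda_C(A)$. $\square$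

**The section $s_A$.** Let $\chi(A_o)=0$. At a point $y$ of $G_T$ over $t\in T$, $\chi(A_t\otimes y^{\pm1})=\chi(A_t)=\chi(A_o)=0$, as $C_T$ is flat and $G_t$ connected. The fibers of $C_T$ have dimension $1$, so $R\mathrm{pr}_{2*}(A\otimes\mathcal L^{\pm1})$ is locally a complex $K^0\to K^1$ of free modules of equal rank, compatible with base change. The determinant of its differential is a section of $\lambda(A\otimes\mathcal L^{\pm1})^{-1}$. It does not depend on the choice of the complex, and it vanishes exactly where $H^0\ne0$. The product of the two determinants is, by Lemma 4, a section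
$$s_A\in H^0(G_T,N_T),\qquad s_A(x)=0\iff H^0(A_o\otimes x)\ne0\ \text{ or }\ H^0(A_o\otimes x^{-1})\ne0\tag{5}$$
for $x\in G_o(\kappa)$, restricting $x$ to $C_o$. The isomorphism of Lemma 4 is fixed once for each $A$.

*Example.* Let $X_o=C_o$ be an elliptic curve. Then $\chi(A_o)=\deg A_o=0$, and $s_A$ vanishes on $G_o$ exactly at $A_o$ and $A_o^{-1}$. So these sections separate $z$ from $z'$ unless $z'=z^{\pm1}$. One cannot hope for injectivity from (5), but Lemma 3 needs only isolated fibers.

**Lemma 5.** (i) There is a line bundle $A$ on $C_T$ with $H^*(C_o,A_o)=0$. (ii) If $e\ne M\in G_o(\kappa)$, there is $A$ with $H^*(C_o,A_o)=0$ and $H^0(C_o,A_o\otimes M)\neq0$.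

*Proof.* **Step 1: starting bundles without sections.** In (i) start with $F=\mathcal O(-n)$, $n>0$. Its degrees on the components of the reduced curve $C_o$ are negative, so $H^0(F_o)=0$. In (ii) start with $F=\mathfrak m^{-1}|_{C_T}$, where $\mathfrak m$ lifts $M$. By (F1), $M^{-1}|_{C_o}$ has degree $0$ on each component. So on each component a section is zero or nowhere zero. As $C_o$ is connected and reduced, a non-zero section is nowhere zero. It would give $M|_{C_o}\cong\mathcal O$, hence $M=e$ by (4), which is excluded. So $H^0(F_o)=0$ again.

**Step 2: adding points without creating sections.** Let $H^0(F_o)=0$ and $\chi(F_o)<0$. Then $H^1(F_o)\ne0$, so by duality there is $0\ne\psi:F_o\to\omega_{C_o}$. As $\omega_{C_o}$ is torsion free, $\psi|_p\neq0$ at some smooth point $p$ of $C_o$. Consider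
$$\begin{array}{ccccccccc}0&\to&F_o&\to&F_o(p)&\to&F_o(p)|_p&\to&0\\&&\downarrow&&\downarrow&&\downarrow\\0&\to&\omega&\to&\omega(p)&\to&\omega(p)|_p&\to&0\end{array}$$
with vertical maps induced by $\psi$. The right one is an isomorphism of lines. The connecting map $\omega(p)|_p\to H^1(\omega)$ is injective: since $H^0(\mathcal O)=\kappa\to\kappa_p$ is bijective, $h^1(\mathcal O(-p))=h^1(\mathcal O)$, that is, $h^0(\omega(p))=h^0(\omega)$. So the composition $F_o(p)|_p\to H^1(F_o)\to H^1(\omega)$ is non-zero, and hence the connecting map $F_o(p)|_p\to H^1(F_o)$ is injective. Therefore $H^0(F_o(p))=H^0(F_o)=0$, while $\chi(F_o(p))=\chi(F_o)+1$. Lift $p$ to a section $T\to C_T$ and replace $F$ by $F(p)$.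

**Step 3: the end.** Since $H^0(F_o)=0$ gives $\chi(F_o)\le0$ at the start, after $-\chi(F_o)$ steps we reach $A$ with $H^0(A_o)=0=\chi(A_o)$, so $H^*(A_o)=0$. In (ii), $A_o\otimes M\cong\mathcal O(\sum p_i)$ has a non-zero section. $\square$

**Lemma 6 (no base points).** For any $x_1,\dots,x_r\in G_o(\kappa)$ there is $A$ such that $s_A$ is non-zero at all $x_i$.

*Proof.* Take $A$ as in Lemma 5(i). The set $D=\{x\in G_o:H^0(A_o\otimes x)\neq0\}$ is closed, and $e\notin D$. As $G_o$ is irreducible, there is $x\in G_o(\kappa)$ with $xx_i,\,xx_i^{-1}\notin D$ for all $i$. By (5) the section $s_{A\otimes\mathfrak x}$ is non-zero at all $x_i$. $\square$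

## 8. Separatedness for reduced fibers

We verify (F3). Let $R$ be as there, $T=\operatorname{Spec}R$, and let $\sigma\in G(R)$ with $\sigma_K=e$.

**Step 1: $\sigma_0=e$.** Suppose $\sigma_0\ne e$. By Lemma 6 there is $A'$ with $s_{A'}$ non-zero at $\sigma_0$ and at $e_0$. So $\sigma^*s_{A'}$ and $e^*s_{A'}$ generate $\sigma^*N$ and $e^*N$, and they agree over $K$. Hence the identification $\sigma_K^*N=e_K^*N$ extends to an isomorphism $\sigma^*N\cong e^*N$ over $R$. It maps $\sigma^*s_A$ to $e^*s_A$ for every $A$, because it does so over $K$. Now take $A$ as in Lemma 5(ii) with $M=\sigma_0$. By (5), $e^*s_A$ is a generator, while $\sigma^*s_A$ vanishes at the closed point. This is a contradiction.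

**Step 2: $\sigma=e$.** Let $\mathcal L_\sigma$ be a line bundle on $X_R$ representing $\sigma$. It exists, and classes over $K$ and $\kappa$ determine line bundles, because $X_R\to\operatorname{Spec}R$ has a section. It is trivial on $X_K$ and on $X_0$, and $h^0=1$ on both. So $g_*\mathcal L_\sigma$ is free of rank $1$ and commutes with base change. Its generator is nowhere zero on $X_0$, hence on $X_R$ by properness. So $\sigma=e$, and $G\to S$ is separated.

## 9. Ampleness of $N$

We may assume $S$ affine. By Section 8 we can apply Lemma 3 with $M=N$ and $n=1$. Let $T=\operatorname{Spec}\mathcal O^{sh}_{S,\bar t}$ and $w\in G_o(\kappa)$.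

**Step 1: a positive-dimensional obstruction.** By Lemma 6 and quasi-compactness there is a finite $V_0\subset H^0(G_T,N)$ without common zeros on $G_o$. For finite $V\supset V_0$ let $Z_V$ be the fiber through $w$ of $\varphi_V|_{G_o}$. The $Z_V$ are closed and form a decreasing directed family, so there is a smallest one. Suppose $w$ is not isolated in any $Z_V$. Then the smallest one has an irreducible component $Z\ni w$ of positive dimension. For $s\in H^0(G_T,N)$ the map $\varphi_{V_0\cup\{s\}}$ is constant on $Z$, so
$$\text{every }s\in H^0(G_T,N)\text{ vanishes at all points of }Z\text{ or at none.}\tag{6}$$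

**Step 2: one divisor and all its translates.** Fix $z_1\ne z_2$ in $Z(\kappa)$, put $M=z_1z_2^{-1}\neq e$, and take $A$ as in Lemma 5(ii). Let $D=\{x\in G_o:H^0(A_o\otimes x)\ne0\}$. It is the zero set of a section of a line bundle on the smooth irreducible $G_o$, with $e\notin D$ and $M\in D$. So $D$ has pure codimension $1$. For $x\in G_o(\kappa)$ and $z\in Z(\kappa)$, by (5),
$$s_{A\otimes\mathfrak x}(z)=0\iff xz\in D\text{ or }xz^{-1}\in D\iff x\in z^{-1}D\cup zD.$$
By (6), the set $W:=z^{-1}D\cup zD$ does not depend on $z\in Z(\kappa)$.

**Step 3: $D$ is stable under $M$.** Let $D_i$ be a component of $D$. For every $z\in Z$, $z^{-1}D_i$ is irreducible of codimension $1$ in $G_o$ and lies in $W$, so it is one of the finitely many components $W_j$ of $W$. The set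
$$\{z\in Z:z^{-1}D_i=W_j\}=\bigcap_{\delta\in D_i}\{z\in Z:z^{-1}\delta\in W_j\}$$
is closed. (An inclusion $z^{-1}D_i\subset W_j$ is an equality for dimension reasons.) As $Z$ is irreducible, one $j$ works for all $z$. So $z_1^{-1}D_i=z_2^{-1}D_i$, i.e. $MD_i=D_i$ for all $i$, and $MD=D$. But then $M\in D=MD$ gives $e\in D$, a contradiction.

So the hypothesis of Lemma 3 holds. $G$ is a scheme and $N$ is $S$-ample. With Step 1 of Section 5 this proves Theorem 2. $\square$

## 10. Curves as bases: multiplicities decide

Now let $\dim S=1$, with arbitrary fibers. $X$ is normal and $g$ is faithfully flat (its image is open and closed), so $S$ is normal, i.e. a regular curve. For closed $s\in S$ let $R=\mathcal O^{sh}_{S,\bar s}$, $K=\mathrm{Frac}\,R$, $\kappa$ the residue field, $X_0$ the closed fiber of $X_R$. $X_R$ is normal. For each connected component $Y$ of $X_R$ we have $R_Y$, $\pi_Y$, $m_Y$, $F_Y$ as in (1).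

**Theorem 3.** For $\dim S=1$ the following are equivalent: (a) $\mathrm{Pic}^\circ(X/S)$ is a scheme; (b) $\mathrm{Pic}^\circ(X/S)\to S$ is quasi-projective; (c) $\mathrm{Pic}^\circ(X/S)\to S$ is separated; (d) for every closed $s\in S$ and every $Y$, there is no integer $0<a<m_Y$ such that $aF_Y$ is Cartier and $\mathcal O_Y(aF_Y)|_{Y_0}\in\mathrm{Pic}^\circ(Y_0)$.

*Two examples.* If $X$ is a regular surface, (b) holds iff all $m_Y=1$. Indeed $F_Y$ is Cartier and $\mathcal O_Y(m_YF_Y)\cong\mathcal O_Y$, so $\mathcal O_Y(F_Y)$ has degree $0$ on all components of $Y_0$ and lies in $\mathrm{Pic}^\circ(Y_0)$; if $m_Y>1$, then $a=1$ violates (d). In Theorem 1, $m_Y=2$ and $F_Y=F$ at $0$, with $\mathcal O(F)\cong p^*M$ via $\tau$. On the other hand, multiple fibers can be harmless. Replace $B$ in Section 3 by an Enriques surface over an algebraically closed field, so that $\omega_B\not\cong\mathcal O$, $\omega_B^2\cong\mathcal O$ and $h^1(\mathcal O_B)=0$, and take $M=\omega_B$. The construction works as before, and the fiber over $0$ is $2F$ with $m_Y=2$. But $h^1(\mathcal O_{X_0})\le h^1(M^{-1})+h^1(\mathcal O_B)=0$, because $M^{-1}\cong\omega_B$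 and $h^1(\omega_B)=h^1(\mathcal O_B)=0$. For $s\ne0$, over an algebraic closure, $h^1(\mathcal O_{X_s})=h^1(\mathcal O_B)+h^1(M^{-1})=0$. So $G$ is trivial. Condition (d) holds, as $\mathcal O(F)|_F\cong M$ is non-trivial.

(b)⇒(a) holds by definition, and (a)⇒(c) is Lemma 2. We prove (c)⇔(d) here and (c)⇒(b) in Section 11.

**Preliminaries.** If $A$ is a s.h. DVR over $S$, then $\mathrm{Pic}(X/S)(A)=\mathrm{Pic}(X_A)$. For a field $K_1$ over $S$, the map $\mathrm{Pic}(X_{K_1})\to\mathrm{Pic}(X/S)(K_1)$ is injective: its kernel is $H^1(K_1,g_*\mathbb G_m)=\mathrm{Pic}(\operatorname{Spec}H^0(X_{K_1},\mathcal O))=0$, the ring being artinian. We need the following.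

($*$) *Let $A$ be a s.h. DVR over $S$ with algebraically closed residue field and fraction field $K_A$. If $\sigma\in G(A)$, $\sigma_{K_A}=e$ and $\sigma_0=e$, then $\sigma=e$.* The line bundle $\mathcal L_\sigma$ is trivial on both fibers. By (K1), $h^0$ agrees on both, so $g_*\mathcal L_\sigma$ is free and commutes with base change. A trivializing section on the closed fiber lifts to a section that vanishes nowhere.

**Step 1: (c)⇒(d).** Suppose $Y,a$ violate (d). Let $\mathcal L$ be $\mathcal O_Y(aF_Y)$ on $Y$ and $\mathcal O$ on the other components of $X_R$. It defines $\sigma\in\mathrm{Pic}(X/S)(R)$ with $\sigma_K=e$ and $\sigma(0)\in\mathrm{Pic}^\circ(X_0)$, so $\sigma\in G(R)$. If $\sigma=e$, then $aF_Y$ is principal, which contradicts Lemma 1(ii) as $0<a<m_Y$. So $\sigma\neq e$ while $\sigma_K=e$, and $G$ is not separated.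

**Step 2: (d)⇒(c), descending to the s.h. local ring.** Suppose $G$ is not separated. By (F3) there are a complete DVR $R_1$ over $S$, with algebraically closed residue field $\kappa_1$, and $e\ne\sigma\in G(R_1)$ with $\sigma_{K_1}=e$, where $K_1=\mathrm{Frac}\,R_1$. By ($*$), $\sigma_0\ne e$. The ring $R_1$ may be ramified over $S$, and we want to replace it by the local ring $R$ itself. If $\operatorname{Spec}R_1\to S$ had only one point $t$ as image, it would factor through $\operatorname{Spec}k(t)$, as $R_1$ is a domain, and $G_t$ is separated. So the generic point goes to the generic point, the closed point to a closed point $s$, and $R=\mathcal O^{sh}_{S,\bar s}\subset R_1$.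

Let $\mathcal E\subset G_R$ be the schematic closure of $e_K$. It is flat over $R$. The space $\mathcal E\times_R\mathcal E$ is flat with generic fiber $(e,e)_K$, so it is the closure of $(e,e)_K$. Hence multiplication maps it into $\mathcal E$, and similarly for the inverse. So $\mathcal E$ is a closed subgroup space. An affine étale chart of $\mathcal E$ is $R$-flat with generic fiber finite over $K$, so $\mathcal E_0$ has dimension $0$. By Cartier's theorem $\mathcal E_0$ is reduced, hence étale. So $\mathcal E$ is étale over $R$. The section $\sigma$ factors through $\mathcal E$, because $\sigma^{-1}(\mathcal E)$ is closed in the integral scheme $\operatorname{Spec}R_1$ and contains its generic point. So $\sigma_0\in\mathcal E_0(\kappa_1)=\mathcal E_0(\kappa)$, and as $\mathcal E$ is étale over the s.h. ring $R$, this point lifts to $\sigma'\in\mathcal E(R)$. Then $\sigma'_K\in\mathcal E(K)=\{e\}$ and $\sigma'_0=\sigma_0\ne e$.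

**Step 3: (d)⇒(c), using vertical divisors.** Let $\mathcal L$ on $X_R$ represent $\sigma'$. It is trivial on $X_K$, so $\mathcal L\cong\mathcal O(D)$ with $D$ Cartier, supported on $X_0$. As $\mathcal L|_{X_0}\in\mathrm{Pic}^\circ(X_0)$, $D$ has degree $0$ on all curves in $X_0$. By Lemma 1(i), $D|_Y=a_YF_Y$ with $a_Y\in\mathbb Z$ for each $Y$. If $m_Y\mid a_Y$ for all $Y$, then $\mathcal L$ is trivial and $\sigma'=e$, a contradiction. So $m_Y\nmid a_Y$ for some $Y$. Subtracting a multiple of the principal divisor $m_YF_Y$, we get $0<a<m_Y$ with $aF_Y$ Cartier and $\mathcal O_Y(aF_Y)\cong\mathcal O_Y(D|_Y)$. As $\mathrm{Pic}^\circ(X_0)=\prod_Y\mathrm{Pic}^\circ(Y_0)$, its restriction to $Y_0$ lies in $\mathrm{Pic}^\circ(Y_0)$. This contradicts (d).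

## 11. From separatedness to an ample sheaf over a curve

We prove (c)⇒(b). Curves $C_o$ as in Section 6 would now be non-reduced, so we look for another source of divisors: complements of affine open sets. Assume $G$ separated. It is regular, with irreducible fibers. First let $S$ be affine.

**Step 1: the divisors $D_s$.** Let $s\in S$ be closed and $\xi$ the generic point of $G_s$. The local ring of $G$ at $\xi$ has dimension $1$, and a separated locally noetherian algebraic space is a scheme near such a point (Stacks Project, Tag 0ADD). So there is an affine open $V_s\ni\xi$ in $G$. Let $S_s\ni s$ be its image in $S$, which is open. $G$ is normal and $V_s\to G$ is an affine morphism, so $G\setminus V_s$ has pure codimension $1$ (EGA IV 21.12.7). Let $D_s$ be the union of its components that dominate $S$. Any other component lies in a fiber $G_{s'}$ of the same dimension, hence equals $G_{s'}$, and $s'\notin S_s$. So $D_s=G\setminus V_s$ over $S_s$. Also $D_s$ contains no fiber: an irreducible component of $D_s$ containing a closed fiber would equal it, for dimension reasons, and would not dominate $S$; and $D_s\neq G$ handles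 the generic fiber. As $G$ is regular, $D_s$ is Cartier. Put $M_s=\mathcal O(D_s)$, with canonical section $1_s$.

To move the divisor around we use translations $t_x$.

**Lemma 7.** Let $s'\in S$ be closed, $R=\mathcal O^{sh}_{S,\bar s'}$, $K=\mathrm{Frac}\,R$, and $M$ a line bundle on $G$. There is $h\ge1$ with $(t_x^*M\otimes t_{x^{-1}}^*M)^h\cong M^{2h}$ on $G_R$ for all $x\in G(R)$.

*Proof.* Let $P_x=t_x^*M\otimes t_{x^{-1}}^*M\otimes M^{-2}$.

*Over $\bar K$.* By Chevalley, $G_{\bar K}$ is an extension of an abelian variety $B$ by $\mathbb G_m^a\times\mathbb G_a^b$. The map $G_{\bar K}\to G_{\bar K}/\mathbb G_a^b$ is a Zariski locally trivial affine bundle over a smooth base. So pullback on $\mathrm{Pic}$ is surjective: a divisor is principal on the generic fiber, hence linearly equivalent to a sum of vertical divisors, which are pulled back from the base. The map $G_{\bar K}/\mathbb G_a^b\to B$ is a $\mathbb G_m^a$-torsor, that is, an open subset of the total space of a sum of line bundles on $B$, so here too pullback is surjective. Thus $\mathrm{Pic}(B)\to\mathrm{Pic}(G_{\bar K})$ is surjective, and $P_x$ is trivial on $G_{\bar K}$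 by the theorem of the square on $B$.

*Over $K$.* Let $\Gamma=\mathrm{Gal}(\bar K/K)$. The kernel of $\mathrm{Pic}(G_K)\to\mathrm{Pic}(G_{\bar K})$ is $H^1(\Gamma,\mathcal O(G_{\bar K})^*)$. By Rosenlicht $\mathcal O(G_{\bar K})^*=\bar K^*\oplus\Xi$, with $\Xi$ the character lattice. By Hilbert 90 the kernel is $H^1(\Gamma,\Xi)$. It is finite, since $\Xi$ is a lattice on which $\Gamma$ acts through a finite quotient. Let $h$ be its exponent, which does not depend on $x$. Then $P_x^h$ is trivial on $G_K$.

*Over $R$.* A line bundle on the regular space $G_R$ that is trivial on $G_K$ is $\mathcal O(nG_o)$, since $G_o$ is irreducible, and $\mathcal O(nG_o)\cong\mathcal O$, since $G_o$ is principal. $\square$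

**Lemma 8.** With $R$ as in Lemma 7, $G(R)$ is dense in $G_{\bar K}$.

*Proof.* Suppose the closure of $G(R)$ in $G_K$ is a proper closed subset. Then the closed fiber of its closure in $G_R$ has dimension $<\dim G_o$ and contains the image of $G(R)$ in $G_o$. But $G(R)\to G_o(\kappa)$ is surjective by (F2), a contradiction. So $G(R)$ is dense in $G_K$. Its closure in $G_{\bar K}$ is Galois-stable, hence comes from a closed subset of $G_K$, so it is all of $G_{\bar K}$. $\square$

**Step 2: global generation, and ampleness over $S_s$.** Fix $s$ and a closed $s'\in S$; let $R$ be as in Lemma 7 and $h$ as there for $M_s$. For $x\in G(R)$,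
$$(t_x^*1_s\cdot t_{x^{-1}}^*1_s)^h\in H^0(G_R,M_s^{2h})$$
is non-zero exactly at those $y$ with $xy,\,x^{-1}y\notin D_s$. Let $y$ be a point of $G_o(\kappa)$ or of $G_K(\bar K)$. As $D_s$ contains neither $G_o$ nor $G_K$, and these fibers are geometrically irreducible, the conditions $xy,x^{-1}y\notin D_s$ define a non-empty open set of $x$ in $G_o$, resp. $G_{\bar K}$. By (F2), resp. Lemma 8, some $x\in G(R)$ lies in it. Hence $M_s^{2h}$ is globally generated on $G_R$.

If moreover $s'\in S_s$, put $V=V_s\times_S\operatorname{Spec}R$. It is affine, with complement $D_s$ in $G_R$. The non-vanishing loci are $x^{-1}V\cap xV$. They are affine because $G_R$ is separated, and they cover $G_R$. So $G_R$ is a scheme and $M_s|_{G_R}$ is ample.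

**Step 3: one sheaf for all of $S$.** Choose finitely many $s_i$ with $S=\bigcup S_{s_i}$, and put $M=\bigotimes M_{s_i}$. For every closed $s'$, $M|_{G_R}$ is a product of ample sheaves (at least one) and sheaves with a globally generated power, so it is ample (EGA II 4.5.6). Hence finitely many sections of some power define an immersion of $G_R$ into a projective space over $R$. So the hypothesis of Lemma 3 holds at all closed points of $S$. At the generic point $\eta$, $\mathcal O^{sh}_{S,\bar\eta}=\overline{k(S)}$ is an extension of $K$, since $K$ is algebraic over $k(S)$. Base change of the immersion gives the hypothesis there. By Lemma 3, $G$ is a scheme and $M$ is $S$-ample.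

**Step 4: $S$ not affine.** Take $V_s$ affine over an affine open $S^0\ni s$, and let $D_s$ be the closure in $G$ of the components of $G_{S^0}\setminus V_s$ that dominate $S$. Again $D_s$ is a Cartier divisor containing no fiber, and it is the complement of $V_s$ over $S_s\subset S^0$. Step 2 applies at every closed $s'\in S$. As $S$ is quasi-compact, Step 3 gives one $M$ on $G$ which, by Lemma 3 over each member of an affine cover of $S$, is ample there. So $M$ is $S$-ample. This proves (b) and completes Theorem 3. $\square$

For $\dim S\ge2$ with non-reduced fibers, these notes give no necessary and sufficient criterion.
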